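# A $C^1$ solution of a fully nonlinear Yamabe Dirichlet problem that no $C^2$ solutions approximate

## 1. A cylinder over $\mathbb S^2$ that can be integrated by hand

Take $n=3$ and the cylinder $g=dt^2+g_{\mathbb S^2}$ on $[0,T]\times\mathbb S^2$. Here $\mathrm{Ric}_g=g_{\mathbb S^2}$ and $\mathrm R_g=2$, so the Schouten tensor $A_g=\mathrm{Ric}_g-\frac{\mathrm R_g}{4}g$ equals $-\frac12dt^2+\frac12g_{\mathbb S^2}$. For a conformal metric $\tilde g=e^{-2u}g$ the Schouten tensor becomes
$$A_{\tilde g}=W[u]=\nabla^2u+du\otimes du-\tfrac12|\nabla u|_g^2\,g+A_g .$$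
If $u=u(t)$, then $\nabla^2u=u''dt^2$ and $du\otimes du=u'^2dt^2$. So the eigenvalues of $W[u]$ with respect to $g$ are
$$(b,a,a),\qquad a=\tfrac12(1-u'^2),\quad b=u''-a .$$
The eigenvalues with respect to $\tilde g$ are $e^{2u}$ times these. Let us ask that the second elementary symmetric function of the eigenvalues with respect to $\tilde g$ be $1$, and that the eigenvalues lie in $\Gamma_2=\{\sigma_1>0,\sigma_2>0\}$. Since $\sigma_2(b,a,a)=2ab+a^2$, the equation is
$$2ab+a^2=e^{-4u},\qquad\text{equivalently}\qquad 2a\,u''-a^2=e^{-4u}. \tag{1}$$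

Membership in $\Gamma_2$ forces $a>0$. Indeed $a=0$ gives $\sigma_2=0$. If $a<0$, then $\sigma_2=a(2b+a)>0$ gives $b<|a|/2$, hence $\sigma_1=b+2a<0$. So $|u'|<1$, and (1) shows $u''>0$.

Where $u'>0$ we can use $u$ as the variable. Since $a'=-u'u''$, the function $y=a^2$ satisfies
$$\frac{dy}{du}=\frac{2aa'}{u'}=-2au''=-(y+e^{-4u}),$$
a linear equation, with solutions $y=Ce^{-u}+\frac13e^{-4u}$. Choose $C=-\frac13$, so that $y$ vanishes at $u=0$:
$$y(u)=\tfrac13\big(e^{-4u}-e^{-u}\big),\qquad -\tfrac1{10}\le u\le0 .$$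
This is positive and decreasing for $u<0$. At $u=-\frac1{10}$ it is less than $\frac13(1.5-1.1)<\frac14$, so $p(u)=\sqrt{1-2\sqrt{y(u)}}$ is well defined and positive on $[-\frac1{10},0]$. Solve $u'=p(u)$ with $u(0)=-\frac1{10}$. The solution reaches $u=0$ at the time
$$T=\int_{-1/10}^0\frac{du}{p(u)} .$$
On $[0,T)$ we have $a=\sqrt{y(u)}>0$. Differentiating $a^2=y(u)$ recovers (1), and $b=(e^{-4u}-a^2)/(2a)>0$ because $a^2<e^{-4u}$. At the end, $u(T)=0$ and $u'(T)=1$, so $a(T)=0$, and
$$u''=\frac{a^2+e^{-4u}}{2a}\longrightarrow\infty\qquad(t\to T).$$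
So $u$ is $C^1$ on the closed cylinder and smooth away from the slice $t=T$, but it is not $C^2$ up to that slice.

Is there a *better* solution with the same boundary values $-\frac1{10}$ and $0$, one that is $C^2$ up to the boundary? Among functions of $t$ alone there is none. Let $v=v(t)\in C^2([0,T])$ be one, with eigenvalues in $\Gamma_2$ on all of $[0,T]$. Then $a_v:=\frac12(1-v'^2)>0$ and $v''>0$ everywhere. Let $t_0$ be the last time at which $v=-\frac1{10}$, so $v>-\frac1{10}$ on $(t_0,T]$. If $v'(t_1)\le0$ for some $t_1>t_0$, strict convexity gives $v'<0$ on $[t_0,t_1)$ and $v(t_1)<v(t_0)$, which is false. So $v'>0$ on $(t_0,T]$. There $Y=a_v^2$, as a function of $v$, satisfies the linear equation above, so $Y(v)=y(v)+\eta e^{-v}$ with $\eta=a_v(T)^2>0$. Hence $Y>y$ and $v'=\sqrt{1-2\sqrt{Y(v)}}<p(v)$, so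
$$T-t_0=\int_{-1/10}^0\frac{dv}{v'}>\int_{-1/10}^0\frac{dv}{p(v)}=T,$$
a contradiction. Rotationally symmetric $C^2$ solutions are too slow.

This settles only functions of $t$. Can $C^2$ solutions that are not rotationally symmetric have these boundary values, and can they come close to $u$? And what happens for other functions of the eigenvalues, where no first integral is at hand?

## 2. Cones, the Dirichlet problem $(*)$, and approximation by $C^2$ solutions

Let $(M^n,g)$ be a compact smooth Riemannian manifold, $n\ge3$, with non-empty smooth boundary, and let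
$$A_g=\frac1{n-2}\Big(\mathrm{Ric}_g-\frac{\mathrm R_g}{2(n-1)}g\Big)$$
be its Schouten tensor. Write $\sigma_j$ for the $j$-th elementary symmetric function and $\Gamma_k=\{\lambda\in\mathbb R^n:\sigma_j(\lambda)>0,\ 1\le j\le k\}$. Thus $\Gamma_1$ is a half-space and $\Gamma_n$ is the positive orthant.

**Definition (admissible pair).** $\Gamma\subset\mathbb R^n$ is an open convex symmetric cone with vertex at the origin and $\Gamma_n\subset\Gamma\subset\Gamma_1$. The function $f\in C^\infty(\Gamma)\cap C^0(\overline\Gamma)$ is symmetric and satisfies: (i) $f_{\lambda_i}>0$ in $\Gamma$ for all $i$; (ii) $f$ is concave in $\Gamma$; (iii) $f>0$ in $\Gamma$ and $f=0$ on $\partial\Gamma$; (iv) $f$ is homogeneous of degree one.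

Everything below turns on the position of $e_1=(1,0,\dots,0)$. It always lies in $\overline{\Gamma_n}\subset\overline\Gamma$. Three examples:

* $\Gamma=\Gamma_k$, $f=\sigma_k^{1/k}$, $2\le k\le n$: here $\sigma_2(e_1)=0$, so $e_1\in\partial\Gamma$.
* $\Gamma=\Gamma_n$, $f=(\sum_i1/\lambda_i)^{-1}$, extended by $0$ to $\partial\Gamma_n$ (continuously, since $f\le\min_i\lambda_i$). We have $f_{\lambda_i}=f^2/\lambda_i^2>0$. The Hessian in direction $\xi$ is $2f^3(\sum\xi_i/\lambda_i^2)^2-2f^2\sum\xi_i^2/\lambda_i^3$, which is at most $0$ by Cauchy–Schwarz, because $\sum1/\lambda_i=1/f$. Again $e_1\in\partial\Gamma$.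
* For $\delta>0$, $\Gamma=\{\lambda:\lambda_i+\delta\sigma_1(\lambda)>0\ \text{for all }i\}$ and $f=\prod_i(\lambda_i+\delta\sigma_1(\lambda))^{1/n}$. Summing the defining inequalities gives $\Gamma\subset\Gamma_1$, and $e_1\in\Gamma$. The half-space $\Gamma_1$ with $f=\sigma_1$ also contains $e_1$.

For a function $u$ on $M$ let $W[u]$ be as in Section 1, and let $\lambda_g(W)$ be the vector of eigenvalues of $W$ with respect to $g$. The metric $\tilde g=e^{-2u}g$ has $\lambda_{\tilde g}(A_{\tilde g})=e^{2u}\lambda_g(W[u])$. So prescribing $f(\lambda_{\tilde g}(A_{\tilde g}))=\psi>0$ and the boundary values of the conformal factor gives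
$$f(\lambda_g(W[u]))=\psi(x)e^{-2u},\quad\lambda_g(W[u])\in\Gamma\ \text{ in }M,\qquad u=\varphi\ \text{ on }\partial M. \tag{$*$}$$

**Definition (viscosity solution).** Put $U_{x,s}=\{\lambda\in\Gamma:f(\lambda)>\psi(x)e^{-2s}\}$. A function $u\in C^0(M)$ is a *viscosity subsolution* in $M\setminus\partial M$ if, for every interior $x_0$ and every $C^2$ function $\phi$ near $x_0$ with $\phi\ge u$ and $\phi(x_0)=u(x_0)$, we have $\lambda_g(W[\phi](x_0))\in\overline\Gamma$ and $f(\lambda_g(W[\phi](x_0)))\ge\psi(x_0)e^{-2u(x_0)}$. It is a *viscosity supersolution* if, for every interior $x_0$ and every $C^2$ function $\phi$ near $x_0$ with $\phi\le u$ and $\phi(x_0)=u(x_0)$, we have $\lambda_g(W[\phi](x_0))\notin U_{x_0,u(x_0)}$. A *viscosity solution* of $(*)$ is both, and equals $\varphi$ on $\partial M$.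

A small example: on $[-1,1]\times\mathbb S^2$ with $f=\sigma_2^{1/2}$ and $\psi\equiv1$, take $v=|t|/2$ and look at $t=0$. No $C^2$ function touches $v$ there from above, so the subsolution test is empty. From below, $\phi=\frac m2t^2$ touches for every $m$, with eigenvalues $(m-\frac12,\frac12,\frac12)$ and $\sigma_2=m-\frac14$. For $m>\frac54$ these lie in $U_{x_0,0}$, so $v$ is not a supersolution: convex kinks are forbidden.

The following question is posed in Weisong Dong, Yanyan Li, Luc Nguyen, "Boundary estimates for a fully nonlinear Yamabe problem on Riemannian manifolds", arXiv:2511.01130 (2025). *Let $\psi>0$ and $\varphi$ be smooth. Given a $C^1(M)$ viscosity solution $u$ of $(*)$, are there $C^2(M)$ solutions $u_j$ of $(*)$, with the same $\psi$ and $\varphi$, such that $u_j\to u$ uniformly on $M$?* For context, that paper shows the following. If there is a smooth subsolution with boundary values $\varphi$, then $(*)$ has a smooth solution above it. Every set of smooth solutions above a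 common smooth subsolution is bounded in $C^2(M)$. The question is about solutions not assumed to lie above any smooth subsolution. The answer is **no**, and the vector $e_1$ decides when.

**Theorem A.** Let $n\ge3$ and let $(f,\Gamma)$ be any admissible pair with $e_1\in\partial\Gamma$ (for example $\Gamma=\Gamma_k$, $f=\sigma_k^{1/k}$, $2\le k\le n$). Then there are $T>0$ and constants $c_0,c_T$ such that on $M=[0,T]\times\mathbb S^{n-1}$ with $g=dt^2+g_{\mathbb S^{n-1}}$, $\psi\equiv1$, $\varphi=c_0$ on $\{0\}\times\mathbb S^{n-1}$ and $\varphi=c_T$ on $\{T\}\times\mathbb S^{n-1}$: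

1. $(*)$ has a viscosity solution $u\in C^1(M)\cap C^\infty([0,T)\times\mathbb S^{n-1})$ with $u\notin C^2(M)$;
2. every viscosity subsolution $v\in C^0(M)$ with $v\le\varphi$ on $\partial M$ satisfies $v\le u$;
3. $(*)$ has no $C^2(M)$ solution, and not even a $C^2(M)$ subsolution with boundary values $\varphi$.

In particular $u$ is not a uniform limit of $C^2(M)$ solutions of $(*)$.

**Theorem B.** If $e_1\in\Gamma$, then for all $(M,g)$, smooth $\psi>0$ and smooth $\varphi$, every $C^1(M)$ viscosity solution of $(*)$ is in $C^2(M)$ and is a classical solution, so it is approximable by $u_j=u$.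

**Corollary (classification).** For a given $(f,\Gamma)$, approximability holds for all $(M,g,\psi,\varphi)$ and all $C^1$ viscosity solutions if and only if $e_1\in\Gamma$.

The corollary follows from the two theorems, because $e_1\notin\Gamma$ means $e_1\in\overline\Gamma\setminus\Gamma=\partial\Gamma$. Theorem A is proved from scratch in Sections 3 to 7. Theorem B, in Sections 8 to 12, uses regularity theorems that are stated in Section 9.

## 3. Monotonicity, diagonals, and the ray through $e_1$

Write $(b,a)_*:=(b,a,\dots,a)\in\mathbb R^n$ and $\lambda(W)$ for the eigenvalues of a symmetric matrix $W$. Facts (F1) and (D) hold for every admissible pair; (F2) and (F3) assume $e_1\in\partial\Gamma$.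

**(F1) Monotonicity.** If $\lambda\in\Gamma$ and $\mu\in\overline{\Gamma_n}$, then $\lambda+\mu\in\Gamma$ and $f(\lambda+\mu)\ge f(\lambda)$, strictly if $\mu\ne0$. Consequently, if $W\le W'$ are symmetric with $\lambda(W)\in\Gamma$, then $\lambda(W')\in\Gamma$ and $f(\lambda(W'))\ge f(\lambda(W))$.

For a convex open set, the midpoint of a point of the set and a point of its closure lies in the set. So $\frac12(\lambda+\mu)\in\Gamma$, and $\lambda+\mu\in\Gamma$ since $\Gamma$ is a cone. The whole segment $\lambda+s\mu$, $0\le s\le1$, lies in $\Gamma$, and along it $f$ has derivative $\sum f_{\lambda_i}\mu_i\ge0$, positive if $\mu\neq0$. For matrices, the ordered eigenvalues satisfy $\lambda_i(W)\le\lambda_i(W')$.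

**(D) Diagonals.** If $\lambda(W)\in\Gamma$ and $d$ is the diagonal of $W$ in some orthonormal basis, then $d\in\Gamma$ and $f(d)\ge f(\lambda(W))$. Consequently $\{W:\lambda(W)\in\Gamma\}$ is convex, and $f\circ\lambda$ is concave and superadditive on it.

Diagonalizing, $d_i=\sum_jQ_{ij}^2\lambda_j$ with $Q$ orthogonal (Schur), and $(Q_{ij}^2)$ is doubly stochastic, hence a convex combination of permutation matrices (Birkhoff). So $d$ is a convex combination of permutations of $\lambda(W)$. Since $\Gamma$ is convex and symmetric and $f$ is concave and symmetric, the first claim follows. For the second, let $W=(1-s)W_0+sW_1$ with $0\le s\le1$ and $\lambda(W_0),\lambda(W_1)\in\Gamma$, and take diagonals $d_0,d_1$ of $W_0,W_1$ in an eigenbasis of $W$. Then $\lambda(W)=(1-s)d_0+sd_1\in\Gamma$ and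
$$f(\lambda(W))\ge(1-s)f(d_0)+sf(d_1)\ge(1-s)f(\lambda(W_0))+sf(\lambda(W_1)).$$
Superadditivity follows with $s=\frac12$ and homogeneity. (Concavity of $f\circ\lambda$ is also in Caffarelli–Nirenberg–Spruck, Acta Math. 155 (1985).)

**(F2) Positivity of the repeated eigenvalue.** Let $e_1\in\partial\Gamma$. If $(b,a)_*\in\Gamma$, then $a>0$.

If $a\le0$, add $(0,-a)_*\in\overline{\Gamma_n}$. By (F1), $be_1\in\Gamma\subset\Gamma_1$, so $b>0$ and $e_1\in\Gamma$, a contradiction.

**(F3) The profile $F$.** Let $e_1\in\partial\Gamma$ and $F(r)=f(r,1,\dots,1)$ for $r>0$. Then $F$ is smooth, positive and concave with $F'>0$. Put $\kappa=\lim_{r\to\infty}F(r)\in(0,\infty]$. Then $F<\kappa$, the function $r/F(r)$ is nondecreasing, and $F(r)/r\to0$ as $r\to\infty$.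

By concavity $0\le F(0^+)\le F(r)-rF'(r)$, and $(r/F)'=(F-rF')/F^2\ge0$. By homogeneity, $F(r)/r=f(1,1/r,\dots,1/r)\to f(e_1)=0$.

Both values of $\kappa$ occur. For $\sigma_k^{1/k}$, $F(r)^k=\binom{n-1}{k-1}r+\binom{n-1}{k}$ and $\kappa=\infty$. For $(\sum1/\lambda_i)^{-1}$, $F(r)=(1/r+n-1)^{-1}$ and $\kappa=\frac1{n-1}$.

## 4. A solution whose second derivative blows up at one end

From here to the end of Section 7, $e_1\in\partial\Gamma$ and $\psi\equiv1$. On $g=dt^2+g_{\mathbb S^{n-1}}$ we have $\mathrm{Ric}_g=(n-2)g_{\mathbb S^{n-1}}$ and $\mathrm R_g=(n-1)(n-2)$, so $A_g=-\frac12dt^2+\frac12g_{\mathbb S^{n-1}}$. As in Section 1, for $u=u(t)$,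
$$\lambda_g(W[u])=(b,a)_*,\qquad a=\tfrac12(1-u'^2),\quad b=u''-a. \tag{2}$$

**Step 1: the differential equation.** *This step turns $(*)$ into an ODE solved for $u''$ and picks initial data.* Put $p=u'$, $a=\frac12(1-p^2)$, $q=e^{-2u}/a$, and consider
$$u''=a(1+r),\qquad r=F^{-1}(q), \tag{3}$$
in the open set $D=\{(u,p):0<p<1,\ F(0^+)<q<\kappa\}$. There the right side is smooth, since $F:(0,\infty)\to(F(0^+),\kappa)$ is a diffeomorphism. By (2), (3) means $b=ra>0$, so $(b,a)_*\in\Gamma_n\subset\Gamma$ and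
$$f((b,a)_*)=aF(r)=aq=e^{-2u}.$$
Take $p(0)=\frac12$, so $a(0)=\frac38$, and $u(0)=c_0$ with $e^{-2c_0}=\frac38F(100)$. Then $q(0)=F(100)$, $r(0)=100$, and $b(0)=\frac{75}2$. Let $[0,T)$ be the maximal forward interval of existence in $D$.

**Step 2: the interval is short and $b$ is large.** *We need $T\le\frac1{64}$ and $b\ge32$; the supersolution of Section 5 depends on both.* Since $a'=-pu''=-pa(1+r)$,
$$\frac{q'}q=-2p-\frac{a'}a=-2p+p(1+r)=p(r-1).$$
Thus $q$, and with it $r$, increases as long as $r>1$. Since $r(0)=100$, both increase on $[0,T)$ and $r\ge100$. Also $p'=a+b>0$, so $p\in[\frac12,1)$, $a\le\frac38$ and $0\le u-c_0\le t$. Next,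
$$b=ra=e^{-2u}\frac{r}{F(r)}\ \ge\ e^{-2u}\frac{100}{F(100)}=b(0)e^{-2(u-c_0)}\ge\tfrac{75}2e^{-2t},$$
where the first inequality is the monotonicity in (F3). For $t<\min(T,\frac1{16})$ we have $e^{-2t}\ge e^{-1/8}\ge\frac78$, hence $b\ge\frac{75}2\cdot\frac78>32$ and $p'>32$. Therefore $1>p(t)\ge\frac12+32t$, that is, $t<\frac1{64}$. If $T$ exceeded $\frac1{64}$, some $t\in(\frac1{64},\min(T,\frac1{16}))$ would contradict this. So
$$T\le\tfrac1{64},\qquad b\ge32\ \text{ on }[0,T). \tag{4}$$

**Step 3: the state at $t=T$.** *This step finds what makes the ODE stop.* The functions $u$ and $p$ are increasing and bounded. Let $u\to u_T=:c_T$, $p\to p_T\in(\frac12,1]$, $a\to a_T=\frac12(1-p_T^2)$, and put $\sigma_T=e^{-2u_T}$. By maximality $(u_T,p_T)\notin D$.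

If $\kappa<\infty$, then $a=e^{-2u}/q>e^{-2u}/\kappa$ stays away from $0$, so $p_T<1$. Then $q$ has the finite limit $\sigma_T/a_T\le\kappa$, which is larger than $F(0^+)$ because $q$ increases. As $(u_T,p_T)\notin D$, this limit is $\kappa$. If $\kappa=\infty$ and $p_T<1$, then $q$ has a finite limit larger than $F(0^+)$ and $(u_T,p_T)\in D$, which is impossible. So $p_T=1$, $a_T=0$ and $q\to\infty$. In summary,
$$a_T=\sigma_T/\kappa\ \text{ if }\kappa<\infty,\qquad a_T=0\ \text{ if }\kappa=\infty. \tag{5}$$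
In both cases $q\to\kappa$, so $r\to\infty$, and $b=e^{-2u}r/F(r)\to\infty$ by (F3). Hence $u\in C^1([0,T])\cap C^\infty([0,T))$, $u'(T)=p_T$, and $u''=a+b\to\infty$ at $T$. Thus $u\notin C^2(M)$.

**Step 4: $u$ is a viscosity solution.** *This completes part 1 of Theorem A.* In the interior $u$ is smooth and solves the equation classically, with eigenvalues in $\Gamma$. If a $C^2$ function $\phi\ge u$ touches $u$ at $x_0$, then $d\phi=du$ and $\nabla^2\phi\ge\nabla^2u$ there, so $W[\phi]\ge W[u]$ and (F1) gives the subsolution condition. If $\phi\le u$ touches at $x_0$ and $\lambda(W[\phi](x_0))\in U_{x_0,u(x_0)}$, then $W[u]\ge W[\phi]$ and (F1) gives $f(\lambda(W[u]))\ge f(\lambda(W[\phi]))>e^{-2u}$ at $x_0$, a contradiction.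

## 5. A family of strict supersolutions above $u$

Why should an arbitrary $C^2$ solution $v$ be impossible? Suppose we knew $v\le u$. Since $v=u$ at $t=T$, comparing slopes gives $v_t\ge p_T$ there, so $\frac12(1-v_t^2)\le a_T$. By (5), $a_T$ is the borderline value where the equation would need an infinite $b$. So everything reduces to the inequality $v\le u$ for all subsolutions $v$.

The usual way to prove $v\le u$ is to slide a family $u^s=u+s\zeta$, $\zeta>0$, down from large $s$ until it touches $v$, and to have each $u^s$ be a strict supersolution, so that touching is impossible. The first choice is $\zeta\equiv1$. But $W[u+s]=W[u]$, so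
$$f(\lambda(W[u+s]))=e^{-2u}>e^{-2(u+s)}:$$
the shifted function is a strict *sub*solution. The zero-order term has the wrong sign, and the slide gives no contradiction.

So $\zeta$ must lower $W$ by more than the right side drops. We want to use only monotonicity and homogeneity of $f$, so we ask for this componentwise. Let $\lambda(W[u^s])=(b_s,a_s)_*$ and $\theta=1-e^{-2s\zeta}$. If
$$(b_s,a_s)_*\le(1-\theta)(b,a)_*\quad\text{componentwise and with at least one strict inequality,} \tag{6}$$
then $f((b_s,a_s)_*)<(1-\theta)f((b,a)_*)=e^{-2u^s}$ whenever $(b_s,a_s)_*\in\Gamma$. From (2),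
$$a_s=a-s\big(p\zeta'+\tfrac s2\zeta'^2\big),\qquad b_s=b+s\zeta''+(a-a_s). \tag{7}$$
The first component suggests $\zeta'$ of unit size. The second requires $s\zeta''\le-\theta b-(a-a_s)$. Since $b\to\infty$ at $T$, no $\zeta>0$ with bounded second derivative passes test (6) near $T$. The second derivative of $\zeta$ must go to $-\infty$ at least as fast as a multiple of $-b$, and there is one function at hand that does this: $-u$, since $-u''=-(a+b)$. This suggests
$$\zeta(t)=\tfrac18+2t-(u(t)-c_0),\qquad u^s=u+s\zeta\quad(s>0).$$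
By Section 4, on $[0,T)$,
$$\zeta'=2-p\in[1,\tfrac32],\qquad\zeta''=-(a+b),\qquad\tfrac18\le\zeta\le\tfrac18+\tfrac32\cdot\tfrac1{64}<\tfrac14 . \tag{8}$$
The constant is small so that $\theta\le2s\zeta\le\frac s2$ costs at most half of the gain $-sb$. The largeness of $b$ in (4) absorbs the remaining terms.

**Claim.** For all $s>0$ and $t\in[0,T)$ it is not true that both $\lambda(W[u^s])\in\Gamma$ and $f(\lambda(W[u^s]))\ge e^{-2u^s}$.

**Proof.** *Large $s$ is excluded by the cone, small $s$ by (6).* If $a_s\le0$, then $(b_s,a_s)_*\notin\Gamma$ by (F2). Let $a_s>0$. Since $a_s=\frac12(1-(p+s\zeta')^2)$, we have $p+s\zeta'<1$, so $s\zeta'<1-p\le\frac12$. Put $\theta=1-e^{-2s\zeta}\in(0,1)$; then $\theta\le2s\zeta\le\frac s2$.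

*First component.* As $p\ge\frac12$ and $\zeta'\ge1$, (7) gives $a_s\le a-sp\zeta'\le a-\frac s2$. Since $\theta a\le\frac s2\cdot\frac38<\frac s2$, we get $a_s<(1-\theta)a$.

*Second component.* We have $p\zeta'=p(2-p)\le1$ and $\frac s2\zeta'^2=\frac12(s\zeta')\zeta'\le\frac12\cdot\frac12\cdot\frac32=\frac38$. So $a-a_s\le\frac{11}8s$. By (7) and (8),
$$b_s=b-s(a+b)+(a-a_s)\le b-sb+\tfrac{11}8s\le b-\tfrac s2b\le(1-\theta)b,$$
where $\frac{11}8\le\frac b2$ by (4) and $\theta\le\frac s2$ were used.

So (6) holds, with strict inequality in the entries $a_s$. If $(b_s,a_s)_*\in\Gamma$, then (F1) and homogeneity give $f((b_s,a_s)_*)<(1-\theta)f((b,a)_*)=e^{-2s\zeta}e^{-2u}=e^{-2u^s}$. $\square$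

## 6. Every subsolution lies below $u$

**Step 5: sliding.** *This step proves part 2 of Theorem A.* Let $v\in C^0(M)$ be a viscosity subsolution with $v\le\varphi$ on $\partial M$. Put
$$s^*=\inf\{s\ge0:\ v\le u^s\text{ on }M\},\qquad u^0=u .$$
It is finite because $\zeta\ge\frac18$ (by continuity also at $t=T$) and $v-u$ is bounded, and $v\le u^{s^*}$ by continuity. Suppose $s^*>0$. Then $\min_M(u^{s^*}-v)=0$; if the minimum were positive, $s^*$ could be decreased, since $\zeta$ is bounded. On $\partial M$ we have $u=\varphi\ge v$, so $u^{s^*}-v\ge s^*\zeta\ge s^*/8>0$. Hence the minimum is attained at an interior point $x_0$. Near $x_0$ the function $u^{s^*}$ is smooth, lies above $v$, and touches it at $x_0$. By the definition of a subsolution, $\lambda(W[u^{s^*}](x_0))\in\overline\Gamma$ and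
$$f(\lambda(W[u^{s^*}](x_0)))\ge e^{-2v(x_0)}=e^{-2u^{s^*}(x_0)}>0 .$$
Since $f=0$ on $\partial\Gamma$, we have $\lambda(W[u^{s^*}](x_0))\in\Gamma$. This contradicts the Claim. So $s^*=0$ and $v\le u$.

## 7. The contradiction on the slice $t=T$

**Step 6: no $C^2(M)$ subsolution attains $\varphi$.** *This step proves part 3 of Theorem A.* Suppose $v\in C^2(M)$, $v=\varphi$ on $\partial M$, $\lambda(W[v])\in\Gamma$ and $f(\lambda(W[v]))\ge e^{-2v}$ on $M$. (If these hold only in the interior, then by continuity $\lambda(W[v])\in\overline\Gamma$ and $f\ge e^{-2v}>0$ on $\partial M$. Since $f=0$ on $\partial\Gamma$, they hold on $\partial M$ too.) By (F1), as in Step 4, $v$ is a viscosity subsolution, so $v\le u$ by Step 5. At $t=T$ both equal $c_T$. Fix $y=(T,\omega)$. For small $h>0$,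
$$\frac{v(T,\omega)-v(T-h,\omega)}h\ge\frac{u(T)-u(T-h)}h,\qquad\text{so}\qquad v_t(y)\ge u'(T)=p_T>0 .$$

Now look at $W[v](y)$ in an orthonormal frame $(\partial_t,e_2,\dots,e_n)$. The slice $\{T\}\times\mathbb S^{n-1}$ is totally geodesic and $v$ is constant on it. So for $X,Y$ tangent to the slice, $\nabla^2v(X,Y)=X(Yv)-(\nabla_XY)v=0$, because $\nabla_XY$ is tangent. Also $dv(e_i)=0$ and $|\nabla v|^2=v_t^2$. Hence the diagonal of $W[v](y)$ is
$$d=(B,\alpha)_*,\qquad\alpha=\tfrac12(1-v_t(y)^2)\le\tfrac12(1-p_T^2)=a_T,\quad B\in\mathbb R .$$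
Mixed second derivatives of $v$ may be present, but (D) removes them: $(B,\alpha)_*\in\Gamma$ and
$$f((B,\alpha)_*)\ge f(\lambda(W[v](y)))\ge e^{-2c_T}=\sigma_T .$$
By (F2), $\alpha>0$. If $\kappa=\infty$, then $\alpha\le a_T=0$ by (5), a contradiction. If $\kappa<\infty$, choose $r>\max(0,B/\alpha)$. Then $(B,\alpha)_*\le(r\alpha,\alpha)_*$, so
$$f((B,\alpha)_*)\le\alpha F(r)<\alpha\kappa\le a_T\kappa=\sigma_T,$$
again a contradiction. This proves part 3. As $(*)$ has no $C^2(M)$ solution at all, $u$ is not a uniform limit of such solutions, and Theorem A is proved. $\blacksquare$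

## 8. When $e_1\in\Gamma$: a uniformly elliptic concave reformulation

From now on $e_1\in\Gamma$, and $u\in C^1(M)$ is a viscosity solution of $(*)$ on an arbitrary $(M,g)$ with smooth $\psi>0$ and $\varphi$. We say that $F$ on symmetric matrices is *uniformly elliptic* with constants $0<\mu_0\le\mu_1$ if
$$\mu_0\operatorname{tr}P\le F(N+P)-F(N)\le\mu_1\operatorname{tr}P\qquad\text{for all }N\text{ and all }P\ge0 .$$
Splitting $N-N'$ into positive and negative parts then gives $|F(N)-F(N')|\le\mu_1\sqrt n|N-N'|$. If $F$ is smooth, then $F(N)-F(N')=a^{ij}(N-N')_{ij}$ with $a^{ij}=\int_0^1F_{ij}(N'+s(N-N'))\,ds$, a matrix with eigenvalues in $[\mu_0,\mu_1]$.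

**Step 7: the operator $G_\sigma$.** *We replace $f(\lambda(W))=\sigma$ by an equivalent equation $G_\sigma(W)=0$ whose operator is defined for all $W$.* For $\sigma>0$ and symmetric $W$, let $G_\sigma(W)$ be the unique $\tau$ with
$$\lambda(W)-\tau(1,\dots,1)\in\Gamma,\qquad f(\lambda(W)-\tau(1,\dots,1))=\sigma .$$
To see that it exists: the admissible $\tau$ form an open half-line $(-\infty,\tau^*)$. Indeed very negative $\tau$ are admissible because $\Gamma_n\subset\Gamma$, decreasing $\tau$ preserves admissibility by (F1), and $\tau$ large is excluded by $\Gamma\subset\Gamma_1$. On this half-line $f$ is strictly decreasing in $\tau$. As $\tau\to-\infty$, $f=|\tau|f((1,\dots,1)+\lambda(W)/|\tau|)\to\infty$. As $\tau\to\tau^*$, $f\to0$, since the limit point is on $\partial\Gamma$. For $f=\sigma_1$ on $\Gamma_1$ this is $G_\sigma(W)=\frac1n(\operatorname{tr}W-\sigma)$. The properties we need are these.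

* *Smooth in $(\sigma,W)$*: $W\mapsto f(\lambda(W))$ is smooth (J. M. Ball, Duke Math. J. 51 (1984)), and the $\tau$-derivative of $f(\lambda(W-\tau I))$ is $-\sum f_{\lambda_i}<0$, so the implicit function theorem applies.
* *Monotone, with $G_\sigma(W+tI)=G_\sigma(W)+t$*: if $W\le W'$ and $\tau=G_\sigma(W)$, then $f(\lambda(W'-\tau I))\ge\sigma$ by (F1), so $G_\sigma(W')\ge\tau$. The translation rule is the definition.
* *Concave in $W$*: by (D), the set $\{(W,\tau):\lambda(W-\tau I)\in\Gamma,\ f(\lambda(W-\tau I))\ge\sigma\}$ is convex, and it is the hypograph $\{\tau\le G_\sigma(W)\}$.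
* *Uniformly elliptic*: $c\operatorname{tr}P\le G_\sigma(W+P)-G_\sigma(W)\le\operatorname{tr}P$ for $P\ge0$, with $c=c(\Gamma)>0$. The upper bound follows from $P\le(\operatorname{tr}P)I$. For the lower bound, since $\Gamma$ is open and $e_1\in\Gamma$, choose $c>0$ with $(1-c,-c,\dots,-c)\in\Gamma$. For a unit vector $e$, $t>0$ and $\tau=G_\sigma(W)$, superadditivity gives
$$f\big(\lambda(W-\tau I+t(e\otimes e-cI))\big)\ge f(\lambda(W-\tau I))+t\,f(1-c,-c,\dots,-c)\ge\sigma,$$
so $G_\sigma(W+te\otimes e)\ge G_\sigma(W)+ct$. Now add the terms of a spectral decomposition of $P$.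
* *Lipschitz in $\sigma$*: $|G_\sigma(W)-G_{\sigma'}(W)|\le|\sigma-\sigma'|/f(1,\dots,1)$. Let $\sigma<\sigma'$, $\tau=G_\sigma(W)$, $s=(\sigma'-\sigma)/f(1,\dots,1)$. Superadditivity gives $f(\lambda(W-\tau I+sI))\ge\sigma'$, so $\tau-s\le G_{\sigma'}(W)\le\tau$.
* *Equivalence*: $\lambda(W)\in\overline\Gamma$ and $f(\lambda(W))\ge\sigma$ if and only if $G_\sigma(W)\ge0$; $\lambda(W)\in\Gamma$ and $f(\lambda(W))>\sigma$ if and only if $G_\sigma(W)>0$. (In the first, $f\ge\sigma>0$ forces $\lambda(W)\in\Gamma$.)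

The hypothesis $e_1\in\Gamma$ enters only in the lower ellipticity bound, and it cannot be dropped there. If $e_1\in\partial\Gamma$, then by (F2) the vector $te_1-\tau(1,\dots,1)$ can lie in $\Gamma$ only if $\tau<0$. So $G_\sigma(te_1\otimes e_1)<0$ for all $t>0$, while $G_\sigma(0)=-\sigma/f(1,\dots,1)$. The increment stays bounded as $t\to\infty$.

**Step 8: the equation in local coordinates.** *This step moves all lower-order terms into known functions of $x$.* Put $\sigma(x)=\psi e^{-2u}\in C^1(M)$. If a test function touches $u$ at an interior point, its gradient there equals $du$, because $u\in C^1$. So in $W[\phi](x_0)$ only the second derivatives of $\phi$ are unknown. Work in a ball, or in a half-ball $B_1^+=\{|x|<1,x_n>0\}$ with flat part $T_1=\{|x|<1,x_n=0\}\subset\partial M$, in charts extending to slightly larger sets. Let $T_r$, $B_r^+(z)$ have the analogous meaning. Set $\hat u=u-\tilde\varphi$, with $\tilde\varphi=\varphi(x')$ in half-balls and $\tilde\varphi=0$ in interior balls. With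 $S=g^{-1/2}$ (the positive root of the inverse of $(g_{ij})$) and Christoffel symbols $\Upsilon^k_{ij}$, the eigenvalues of $W$ with respect to $g$ are those of $SWS$. So $\hat u$ is a viscosity solution of
$$H(x,D^2\hat u)=0,\qquad H(x,N)=G_{\sigma(x)}\big(S(x)(N+E(x))S(x)\big), \tag{9}$$
$$E=du\otimes du-\tfrac12|\nabla u|^2g+A_g+D^2\tilde\varphi-\Upsilon^k\partial_ku,$$
with $\hat u=0$ on $T_1$ in half-balls. By the equivalences of Step 7, the viscosity conditions read $H(x_0,D^2\phi)\ge0$ for test functions from above and $H(x_0,D^2\phi)\le0$ from below. Here $S$ is smooth, $\sigma\in C^1$, $E$ is continuous up to $T_1$, and $H(x,\cdot)$ is smooth, concave and uniformly elliptic (the trace of $SPS$ is comparable to $\operatorname{tr}P$). The Lipschitz bounds of Step 7 give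
$$|H(x,N)-H(y,N)|\le C|x-y|(1+|N|)+C|E(x)-E(y)|. \tag{10}$$

At this point one would like to cite a boundary $C^{2,\alpha}$ theorem. The obstacle is $E$: it contains $du$, which is only continuous, while such estimates require Hölder dependence on $x$. We first gain $W^{2,p}$ regularity, which needs only continuity, and this makes $E$ Hölder. Then we expand $\hat u$ to second order at boundary points by comparing with frozen operators.

## 9. Regularity theorems quoted, and $W^{2,p}$ up to the boundary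

We write [CC] for Caffarelli–Cabré, *Fully Nonlinear Elliptic Equations*, and [GT] for Gilbarg–Trudinger. Constants depend on $n$, the ellipticity and the displayed quantities.

* **(Q1)** Let $F(N,x)$ be continuous, uniformly elliptic, concave in $N$, $F(0,x)=0$, with $\sup_{N\ne0}|F(N,x)-F(N,y)|/|N|\le\omega(|x-y|)$, $\omega(0^+)=0$, and let $h$ be continuous and bounded. Bounded viscosity solutions of $F(D^2w,x)=h$ in $B_1$ lie in $W^{2,p}(B_{1/2})$ for all $p<\infty$ (Caffarelli, Ann. Math. 130 (1989); [CC], Thm 7.1). In $B_1^+$, if also $w\in C^0(B_1^+\cup T_1)$ and $w=0$ on $T_1$, then $w\in W^{2,p}(B_{1/2}^+)$ (N. Winter, Z. Anal. Anwend. 28 (2009)).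
* **(Q2)** There is $\bar\alpha>0$ such that for $\alpha<\bar\alpha$: if $F$ is concave, uniformly elliptic, $|F(N,x)-F(N,y)|\le K|x-y|^\alpha(1+|N|)$ and $|F(0,0)|\le K$, then viscosity solutions of $F(D^2w,x)=0$ in $B_1$ satisfy $\|w\|_{C^{2,\alpha}(B_{1/2})}\le C(K,\|w\|_\infty)$ ([CC], Thms 6.6, 8.1). For $F=F(N)$: $|Dw(0)|\le C(\rho^{-1}\|w\|_{L^\infty(B_\rho)}+\rho|F(0)|)$ ([CC], Cor. 5.7).
* **(Q3)** The Aleksandrov–Bakelman–Pucci (ABP) estimate ([GT], Thm 9.1), and Krylov's estimate ([GT], Thm 9.31): if $w\in W^{2,n}_{loc}(B_{R_0}^+)\cap C^0(\overline{B_{R_0}^+})$, $a^{ij}D_{ij}w=h$ with bounded measurable uniformly elliptic $a^{ij}$, and $w=0$ on the flat part, then for $R\le R_0$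
$$\operatorname{osc}_{B_R^+}\frac w{x_n}\le C\Big(\frac R{R_0}\Big)^\gamma\Big(\operatorname{osc}_{B_{R_0}^+}\frac w{x_n}+R_0\sup|h|\Big),$$
where we take $\gamma\in(0,1)$.
* **(Q4)** For $F(N)$ smooth, concave, uniformly elliptic, the problem $F(D^2w)=0$ in a half-ball $D$ with given continuous data on $\partial D$ has a solution in $C^0(\overline D)\cap C^\infty(D)$ (Perron's method with barriers from the exterior sphere condition, Evans–Krylov, Schauder; cf. [GT], Thm 17.17).

**Step 9: $u\in W^{2,p}$ for all $p<\infty$.** *This step makes $E$ Hölder continuous up to the boundary.* Let $\tilde F(N,x)=H(x,N)-H(x,0)$ and $h(x)=-H(x,0)$, so $\tilde F(D^2\hat u,x)=h$ in the viscosity sense. We check the modulus in (Q1). If $|N|\ge1$, apply (10) at $N$ and at $0$: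
$$|\tilde F(N,x)-\tilde F(N,y)|\le C|x-y|(2+|N|)+2C|E(x)-E(y)|\le\omega_1(|x-y|)|N| .$$
If $|N|\le1$, then $\tilde F(N,x)=\int_0^1D_NH(x,sN):N\,ds$. The derivative of $G_\sigma(W)$ in $W$ is jointly continuous in $(\sigma,W)$, so $D_NH(x,N')$ is continuous in $x$ uniformly for $|N'|\le1$. This gives a bound $\omega_2(|x-y|)|N|$. So (Q1) applies on interior balls and, after rescaling, on half-balls, and finitely many of the smaller balls and half-balls cover $M$. Hence $u\in W^{2,p}$ for all $p<\infty$, and by Sobolev embedding $u\in C^{1,\alpha}(M)$ for all $\alpha<1$. So $E$ is $C^\alpha$ up to $T_1$ for all $\alpha<1$.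

Equation (9) also holds a.e.: a function in $W^{2,p}$ with $p>n$ has, at a.e. $x_0$, a second order Taylor polynomial $\pi$ with error $o(|x-x_0|^2)$ and Hessian equal to the weak one. Then $\pi\pm\epsilon|x-x_0|^2$ touch from above and below, so $H(x_0,D^2\pi+2\epsilon I)\ge0\ge H(x_0,D^2\pi-2\epsilon I)$; let $\epsilon\to0$. Finally, (10) with $E\in C^\alpha$ gives the hypothesis of (Q2), so $u\in C^{2,\alpha}_{loc}(M\setminus\partial M)$ for $\alpha<\bar\alpha$. It remains to show that $D^2\hat u$ extends continuously to the flat boundary.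

## 10. Quadratic approximation at the boundary for frozen operators

**Lemma.** Let $F$ be smooth, concave, uniformly elliptic, $w\in C^0(\overline{B_r^+})\cap C^\infty(B_r^+)$, $F(D^2w)=0$, $w=0$ on $T_r$, and $K=\|w\|_\infty+r^2|F(0)|$. There is $P=x_n(\ell+\beta\cdot x'+\frac12cx_n)$ with
$$F(D^2P)=0,\qquad r|\ell|+r^2(|\beta|+|c|)\le CK,\qquad|w-P|\le CK(|x|/r)^{2+\gamma}\ \text{ for }|x|\le r/2 .$$
Here $C,\gamma>0$ depend only on $n$ and ellipticity.

The plan is to find the mixed coefficients $\beta$ by applying Krylov's estimate to tangential derivatives, to let the equation determine $c$, and to control the remaining dependence on $x_n$ along the axis by a barrier in a flat box.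

**Step 10: linear growth and tangential derivatives.** *This step bounds $w$ by $x_n$ and shows that tangential derivatives vanish on the flat boundary.* Replacing $w(x)$ by $w(rx)$ and $F(N)$ by $r^2F(N/r^2)$, which has the same ellipticity constants, we may take $r=1$. Write $a^{ij}D_{ij}w=F(D^2w)-F(0)=-F(0)$ with $a^{ij}$ as in Section 8.

*Barrier.* For $y\in T_{7/8}$ compare $w$ on $B_{1/8}^+(y)$ with $\Phi=C_1K(|x'-y'|^2+Ax_n-Bx_n^2)$. Choose $B$ with $2(n-1)\mu_1-2B\mu_0\le-1$, $A=B+1$, $C_1=64$. Then $a^{ij}D_{ij}\Phi\le-C_1K\le-|F(0)|$. On the flat part $\Phi\ge0=w$. On $|x-y|=\frac18$ we have $Ax_n-Bx_n^2\ge x_n\ge x_n^2$, so $\Phi\ge C_1K|x-y|^2=K\ge w$. By the maximum principle $w\le\Phi$, and at $x'=y'$ this reads $w\le C_1AKx_n$. The same holds for $-w$. For $x_n\ge\frac18$ trivially $|w|\le8Kx_n$. So $|w|\le CKx_n$ in $B_{7/8}^+$.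

*Normal derivative.* For $y\in T_{3/4}$, (Q3) on $B_{1/8}^+(y)$ gives $\ell(y)$ with $|\ell(y)|\le CK$ and
$$|w-\ell(y)x_n|\le CKx_n|x-y|^\gamma\qquad(|x-y|<\tfrac18).$$
The function $w-\ell(y)x_n$ has the same Hessian as $w$. Apply the gradient bound of (Q2) to it on $B_{x_n/2}(x)$ with $x=(y',x_n)$, $x_n<\frac1{12}$. On this ball it is at most $CKx_n^{1+\gamma}$, so
$$|Dw(x)-\ell(y)e_n|\le C\big(Kx_n^\gamma+x_n|F(0)|\big)\le CKx_n^\gamma .$$
In particular each tangential derivative $w_\tau$, $\tau=1,\dots,n-1$, satisfies $|w_\tau|\le CKx_n^\gamma$ there and extends continuously by $0$ to $T_{3/4}$. Where $x_n\ge\frac1{12}$, (Q2) on $B_{1/12}(x)\subset B_1^+$ gives $|w_\tau|\le CK$. So $|w_\tau|\le CK$ in $B_{3/4}^+$.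

**Step 11: the coefficients $\beta$ and $c$.** *This step finds the mixed second derivatives at $0$, then uses the equation for the last coefficient.* Differentiating $F(D^2w)=0$ gives $F_{ij}(D^2w)D_{ij}w_\tau=0$. The barrier of Step 10, applied to $w_\tau$ at $y\in T_{1/2}$ (with bound $CK$ in place of $K$ and right side $0$), gives $|w_\tau|\le CKx_n$ in $B_{1/2}^+$. Then (Q3) gives $\beta_\tau$ with $|\beta_\tau|\le CK$ and
$$|w_\tau-\beta_\tau x_n|\le CKx_n|x|^\gamma,\qquad|x|\le\tfrac14. \tag{11}$$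
Regard $\beta=(\beta_\tau)$ as a vector in $\mathbb R^{n-1}\subset\mathbb R^n$. By ellipticity $c\mapsto F(\beta\otimes e_n+e_n\otimes\beta+c\,e_n\otimes e_n)$ increases with slope in $[\mu_0,\mu_1]$, so it has a unique zero $c$, and $|c|\le C(|F(0)|+|\beta|)\le CK$. Put
$$P_0=x_n\beta\cdot x'+\tfrac12cx_n^2,\qquad F(D^2P_0)=0 .$$

**Step 12: the behavior along the axis.** *This step shows that $w(0,t)=\ell t+\frac12ct^2+O(t^{2+\gamma})$ for some $\ell$.* Fix a number $L\ge1$, to be chosen. For $(L+1)d\le\frac14$ let $l_d$ be such that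
$$k:=w-P_0-l_dx_n\quad\text{satisfies}\quad k(0,d)=0 .$$
Also $k=0$ on $\{x_n=0\}$. Since $F(D^2w)=F(D^2P_0)$, we have $a^{ij}D_{ij}k=0$ for some uniformly elliptic $a^{ij}$. Let $Q=\{|x'|\le Ld,\ 0\le x_n\le d\}$; it lies in $|x|\le\frac14$. As $k_\tau=w_\tau-\beta_\tau x_n$, integrating (11) along horizontal segments gives
$$|k(x',t)-k(0,t)|\le\epsilon:=C_LKd^{2+\gamma}\quad\text{in }Q .$$
Let $m=\max_{[0,d]}k(0,\cdot)\ge0$ and
$$\Theta=A'\,\frac{x_n(d-x_n)}{d^2}+\frac{|x'|^2}{L^2d^2},\qquad A'=\frac{C_0}{L^2},\quad C_0=\frac{(n-1)\mu_1}{\mu_0}.$$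
Then $a^{ij}D_{ij}\Theta\le\frac2{L^2d^2}\big(-C_0\mu_0+(n-1)\mu_1\big)=0$. On $\partial Q$ we have $k\le\epsilon+(m+\epsilon)\Theta$: on $x_n=0$, $k=0$; on $x_n=d$, $k\le k(0,d)+\epsilon=\epsilon$; on $|x'|=Ld$, $k\le m+\epsilon$ and $\Theta\ge1$. By the maximum principle the inequality holds in $Q$. At $x'=0$ we have $\Theta\le A'/4$, so
$$m\le\epsilon+(m+\epsilon)\tfrac{A'}4 .$$
Fix $L$, depending on $n$ and ellipticity, with $A'/4\le\frac12$. Then $m\le3\epsilon$. The same argument for $-k$ gives $|k(0,t)|\le CKd^{2+\gamma}$ on $[0,d]$.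

Let $d'\in[d/2,d]$. By the definitions of $l_d$ and $l_{d'}$, the value of $w-P_0-l_dx_n$ at $(0,d')$ is $(l_{d'}-l_d)d'$. So $|l_d-l_{d'}|\le CKd^{1+\gamma}$. Summing a geometric series, $l_d\to\ell$ as $d\to0$ with $|l_d-\ell|\le CKd^{1+\gamma}$. With $d=d_0:=\frac1{4(L+1)}$ we have $|l_{d_0}|\le CK$, so $|\ell|\le CK$. For $0<t\le d_0$, $k(0,t)=0$ with $d=t$ says $w(0,t)=\frac12ct^2+l_tt$, so
$$|w(0,t)-\ell t-\tfrac12ct^2|\le CKt^{2+\gamma}. \tag{12}$$

**Step 13: conclusion of the lemma.** *This step combines axis and tangential information.* Let $P=\ell x_n+P_0$; then $D^2P=D^2P_0$ and $F(D^2P)=0$. By (11), $|w(x',t)-w(0,t)-t\beta\cdot x'|\le CK|x'|t|x|^\gamma$. With (12) this gives $|w-P|\le CK|x|^{2+\gamma}$ for $|x|\le d_0$. For $d_0\le|x|\le\frac12$, $|w|+|P|\le CK$, and the estimate holds after enlarging $C$. $\square$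

## 11. Second order expansion of $\hat u$ at boundary points

Fix $\alpha<\min(\gamma,\bar\alpha,\frac12)$ and work in (9) on $B_1^+$, after shrinking and rescaling so that $\hat u\in W^{2,2n}(B_1^+)$ and $E$ is $C^\alpha$ up to the boundary. For $z\in T_{1/2}$ put $F_z=H(z,\cdot)$.

**Step 14: replacing $H$ by $F_z$ on a small half-ball.** *This step measures the error made by freezing.* Let $r\le\frac14$ and let $w$ solve $F_z(D^2w)=0$ in $B_r^+(z)$, $w=\hat u$ on $\partial B_r^+(z)$, by (Q4). Since $H(x,D^2\hat u)=0$ a.e., (10) gives $|F_z(D^2\hat u)|\le Cr(1+|D^2\hat u|)+Cr^\alpha$ a.e. in $B_r^+(z)$. As $F_z(D^2\hat u)=F_z(D^2\hat u)-F_z(D^2w)=a^{ij}D_{ij}(\hat u-w)$ and $\hat u-w$ vanishes on the boundary, ABP gives $|\hat u-w|\le Cr\|F_z(D^2\hat u)\|_{L^n(B_r^+(z))}$. By Hölder's inequality $\|D^2\hat u\|_{L^n(B_r^+(z))}\le Cr^{1/2}\|D^2\hat u\|_{L^{2n}}$. Hence, using $\alpha<\frac12$,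
$$|\hat u-w|\le Cr\big(r\cdot r+r\cdot r^{1/2}\|D^2\hat u\|_{L^{2n}}+r^{1+\alpha}\big)\le C_1r^{2+\alpha}. \tag{13}$$

**Step 15: iteration.** *This step builds polynomials that approximate $\hat u$ at all small scales.* We show: there are $\rho\in(0,\frac14]$ and $\mathcal A$, independent of $z$, and polynomials $P_k=x_n(\ell_k+\beta_k\cdot(x-z)'+\frac12c_kx_n)$, $k\ge0$, with
$$F_z(D^2P_k)=0,\qquad|\hat u-P_k|\le\mathcal Ar_k^{2+\alpha}\ \text{ on }B_{r_k}^+(z),\qquad r_k=\rho^{k+1}.$$
With $C$ the constant that arises from the lemma, choose first $\rho$ with $C\rho^{\gamma-\alpha}\le\frac12$, then $\mathcal A\ge2C_1\rho^{-2-\alpha}$ and large enough for $k=0$. There take $P_0=\frac12c_0x_n^2$ with $F_z(c_0e_n\otimes e_n)=0$ (here $c_0$ is a coefficient, not the constant of Theorem A). Then $|c_0|\le C$ by ellipticity, and $|\hat u-P_0|\le C\le\mathcal A\rho^{2+\alpha}$.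

Given $P_k$, let $w_k$ be the frozen solution of Step 14 in $B_{r_k}^+(z)$. Both $w_k$ and $P_k$ satisfy $F_z(D^2\cdot)=0$, and on the boundary $w_k-P_k=\hat u-P_k$. So the maximum principle gives $|w_k-P_k|\le\mathcal Ar_k^{2+\alpha}$. The function $w_k-P_k$ vanishes on the flat part and solves the equation of the operator $N\mapsto F_z(N+D^2P_k)$, which is smooth, concave, uniformly elliptic and vanishes at $N=0$. The lemma, centered at $z$ and with $K\le\mathcal Ar_k^{2+\alpha}$, gives $Q_k=x_n(\ell+\beta\cdot(x-z)'+\frac12cx_n)$ with $F_z(D^2P_k+D^2Q_k)=0$,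
$$|w_k-P_k-Q_k|\le C\mathcal A\rho^{2+\gamma}r_k^{2+\alpha}=C\rho^{\gamma-\alpha}\mathcal A(\rho r_k)^{2+\alpha}\le\tfrac12\mathcal A(\rho r_k)^{2+\alpha}\quad\text{on }B_{\rho r_k}^+(z),$$
and coefficients $|\ell|\le C\mathcal Ar_k^{1+\alpha}$, $|\beta|+|c|\le C\mathcal Ar_k^\alpha$. By (13), $|\hat u-w_k|\le C_1r_k^{2+\alpha}\le\frac12\mathcal A(\rho r_k)^{2+\alpha}$. So $P_{k+1}=P_k+Q_k$ works.

**Step 16: the limit polynomial.** *This step passes to $k\to\infty$ and compares different boundary points.* By the coefficient bounds, $P_k\to P_z$ with $F_z(D^2P_z)=0$ and $|D^2P_z|\le C$. Let $r_{k+1}\le|x-z|<r_k$. Then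
$$|\hat u-P_z|\le|\hat u-P_k|+\sum_{j\ge k}|Q_j|\le\mathcal Ar_k^{2+\alpha}+C\mathcal A\sum_{j\ge k}\big(r_j^{1+\alpha}r_k+r_j^\alpha r_k^2\big)\le Cr_k^{2+\alpha}\le C|x-z|^{2+\alpha}.$$
For $\rho\le|x-z|<\frac14$ the bound is trivial. So
$$|\hat u(x)-P_z(x)|\le C|x-z|^{2+\alpha},\qquad z\in T_{1/2},\ x\in B_{1/4}^+(z). \tag{14}$$
Let $z,z'\in T_{1/2}$ with $d=|z-z'|\in(0,\frac18]$. On $B_d^+(z)$ both expansions hold, so the quadratic polynomial $P_z-P_{z'}$ is bounded there by $Cd^{2+\alpha}$. Rescaling to unit size and using that all norms on quadratic polynomials are equivalent, we get $|D^2P_z-D^2P_{z'}|\le C|z-z'|^\alpha$.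

## 12. Continuity of $D^2u$ up to $\partial M$

**Step 17: interior Hessians approach $D^2P_z$.** *This step turns the expansion (14) into a statement about second derivatives.* Let $x\in B_{1/8}^+$, $\varrho=x_n$, $z=(x',0)$, and
$$\tilde v(y)=\varrho^{-2}(\hat u-P_z)(x+\varrho y),\qquad|y|<\tfrac12 .$$
Since $|x+\varrho y-z|\le\frac32\varrho<\frac14$, (14) gives $|\tilde v|\le C\varrho^\alpha$. The function $\tilde v$ solves $\tilde H(y,D^2\tilde v)=0$ with $\tilde H(y,N)=H(x+\varrho y,N+D^2P_z)$. By (10), the Hölder continuity of $E$ and $|D^2P_z|\le C$, $\tilde H$ satisfies the hypotheses of (Q2) with uniform constants, including $|\tilde H(0,0)|\le C$. So, by (Q2) on $B_{1/2}$, $\|\tilde v\|_{C^{2,\alpha}(B_{1/4})}\le C$. For a unit vector $e$ and $0<h<\frac14$, Taylor's formula gives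
$$\tilde v(he)+\tilde v(-he)-2\tilde v(0)=h^2D_{ee}\tilde v(0)+O(h^{2+\alpha}),\qquad\text{so}\qquad|D_{ee}\tilde v(0)|\le C(\varrho^\alpha h^{-2}+h^\alpha).$$
With $h=\frac14\varrho^{\alpha/(2+\alpha)}$ this is at most $C\varrho^{\alpha'}$, $\alpha'=\frac{\alpha^2}{2+\alpha}>0$. As $D^2\tilde v(0)=D^2\hat u(x)-D^2P_z$,
$$|D^2\hat u(x)-D^2P_{(x',0)}|\le Cx_n^{\alpha'} .$$
Together with the Hölder continuity of $z\mapsto D^2P_z$ from Step 16, this shows that $D^2\hat u$ extends continuously to $T_{1/8}$ by $D^2P_z$. Since such half-balls can be centered at every boundary point, and $u\in C^{2,\alpha}_{loc}$ inside, $u\in C^2(M)$.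

**Step 18: $u$ is a classical solution.** *This step converts the viscosity conditions into the equation on all of $M$.* At an interior point use $u$ itself as a test function. From above, $\lambda(W[u])\in\overline\Gamma$ and $f(\lambda(W[u]))\ge\psi e^{-2u}>0$. From below, $\lambda(W[u])\notin U_{x,u(x)}$. Since $f=0$ on $\partial\Gamma$, the first condition gives $\lambda(W[u])\in\Gamma$, and then the second gives $f(\lambda(W[u]))\le\psi e^{-2u}$. So $f(\lambda(W[u]))=\psi e^{-2u}$ in the interior. By continuity, on $\partial M$ we have $\lambda(W[u])\in\overline\Gamma$ and $f(\lambda(W[u]))=\psi e^{-2u}>0$, hence again $\lambda(W[u])\in\Gamma$. So $u$ is a $C^2(M)$ solution of $(*)$, and Theorem B is proved. $\blacksquare$
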